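\title{Odd colorings of graphs on surfaces: the Klein bottle and large genus}

\begin{abstract}
A proper coloring of a graph is odd if every non-isolated vertex sees some color an odd number of times in its neighborhood. For a surface $S$, let $\chi(S)$ and $\chi_o(S)$ be the largest chromatic number and the largest odd chromatic number of a graph that embeds in $S$. We show that the equality $\chi_o(S)=\chi(S)$ does not hold for every surface other than the sphere: two copies of $K_6$ sharing one vertex embed in the Klein bottle and need seven colors, while the Klein bottle has chromatic number six. We also show that the equality holds for every surface of Euler genus at least $1552$, so that it has only finitely many exceptions.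
\end{abstract}

\section{Introduction}

All graphs are finite and simple, and $N(v)$ is the set of neighbors of a vertex $v$. A proper vertex coloring $c$ of a graph $G$ is \emph{odd} if for every non-isolated vertex $v$ there is a color $i$ such that $|c^{-1}(i)\cap N(v)|$ is odd. An \emph{odd $k$-coloring} is an odd coloring with colors from a set of size $k$, not all of which need be used, and the \emph{odd chromatic number} $\chi_o(G)$ is the least $k$ for which $G$ has one. A coloring in which all vertices have different colors is odd, so $\chi(G)\le\chi_o(G)\le |V(G)|$, where $\chi(G)$ is the chromatic number.

The condition costs nothing at a vertex of odd degree, since the multiplicities of the colors in its neighborhood have an odd sum, and nothing in a complete graph, where $\chi_o(K_m)=m$. At a vertex of degree $2$ it says that the two neighbors have different colors, and this can be expensive. If every edge of $K_m$ is subdivided once, the resulting graph is bipartite, but its $m$ original vertices need $m$ different colors. In the cycle $C_5$ any two vertices are adjacent or have a common neighbor, so $\chi_o(C_5)=5$.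

A \emph{surface} is a connected compact surface without boundary. For a surface $S$, let $\chi(S)$ and $\chi_o(S)$ be the maxima of $\chi(G)$ and of $\chi_o(G)$ over all graphs $G$ that embed in $S$. It is known that $\chi_o(S)\le 2\chi(S)$ for every surface $S$, and that graphs embeddable in the torus or in the projective plane have odd $9$-colorings. For the torus $T$ this gives $7\le\chi_o(T)\le 9$, the lower bound coming from $K_7$.

How much does oddness cost on a surface? The graphs that embed in the sphere are the planar graphs. They are $4$-colorable by the Four Color Theorem, and $C_5$ is one of them, so on the sphere oddness costs at least one color. On a surface with a larger chromatic number one may guess that it costs nothing. A subdivided $K_m$ embeds in $S$ only if $K_m$ does, and then $m\le\chi(S)$, so this example gives no gain. A graph that needs many colors on $S$ is forced by Euler's formula to be small and dense, and in such a graph most colors occur only once, which makes oddness easy to achieve. The following question comes from Metrebian~\cite{Metrebian}.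

\begin{quote}
\emph{Is $\chi_o(S)=\chi(S)$ for every surface $S$ other than the sphere?}
\end{quote}

The answer is no. For $m\ge2$ let $B_m$ be the graph formed by two copies of $K_m$ sharing exactly one vertex, and let $N_2$ be the Klein bottle.

\begin{theorem}\label{thm:klein}
The graph $B_6$ embeds in the Klein bottle and $\chi_o(B_6)=7$. Hence $\chi_o(N_2)\ge7>6=\chi(N_2)$.
\end{theorem}

Together with the bound $\chi_o(S)\le2\chi(S)$ this gives $7\le\chi_o(N_2)\le12$. The guess above is nevertheless correct on all surfaces that are large enough. The \emph{Euler genus} of $S$ is $g=2-\varepsilon(S)$, where $\varepsilon$ denotes the Euler characteristic. The sphere with $h$ handles has $g=2h$, the connected sum $N_h$ of $h$ projective planes has $g=h$, and every surface is of one of these two types.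

\begin{theorem}\label{thm:large}
Let $S$ be a surface with $\chi(S)\ge100$; equivalently, let $S$ have Euler genus at least $1552$. Then $\chi_o(S)=\chi(S)$.
\end{theorem}

This covers orientable genus at least $776$ and non-orientable genus at least $1552$. At most two surfaces have a given Euler genus, so among the surfaces other than the sphere the equality $\chi_o(S)=\chi(S)$ fails for at least one and for at most finitely many. We have not tried to optimize the constant, and we do not decide the question for the surfaces of Euler genus between $1$ and $1551$ other than $N_2$.

Section~\ref{sec:facts} recalls the facts about embedded graphs that we use and turns them into a bound on the number of edges in terms of $\chi(S)$. Theorems~\ref{thm:klein} and~\ref{thm:large} are proved in Sections~\ref{sec:klein} and~\ref{sec:large}.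

\section{Edges and colors on a surface}\label{sec:facts}

An embedding of $G$ in $S$ draws the vertices as distinct points and the edges as arcs that meet only at common ends; the \emph{faces} are the components of the complement of the drawing. A subgraph of an embeddable graph is embeddable. So is the graph obtained by \emph{contracting} an edge: shrinking its arc to a point does not change the homeomorphism type of $S$, and one then keeps a single edge from each pair of parallel edges.

\begin{lemma}\label{lem:edges}
A graph with $n\ge3$ vertices and $e$ edges embedded in a surface of Euler genus $g$ has $e\le 3n-6+3g$. If equality holds, then the boundary of every face is a triangle of the graph.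
\end{lemma}

\begin{proof}
If the graph is disconnected, some face touches two components, and an edge between them can be drawn across it. So it suffices to treat connected graphs, and equality forces connectedness. Euler's formula reads $n-e+\sum_F\varepsilon(F)=2-g$, the sum being over the faces, and $\varepsilon(F)\le1$ for every face. Hence the number $\phi$ of faces satisfies $\phi\ge 2-g-n+e$. The boundary of each face is traced by one or more closed walks, and together these walks traverse every edge twice. Each has length at least $3$, because a walk of length $2$ would turn back at both ends of an edge, making that edge a component. Therefore $3\phi\le2e$, and $3(2-g-n+e)\le 2e$ is the stated bound. If equality holds, then $3\phi=2e$, so each face is bounded by one closed walk of length $3$, which in a simple graph is a triangle.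
\end{proof}

The Map Color Theorem (Heawood; Ringel--Youngs) states that a surface $S$ of Euler genus $g$, other than the sphere and the Klein bottle, has
\begin{equation}\label{eq:map}
\chi(S)=\Bigl\lfloor \tfrac12\bigl(7+\sqrt{1+24g}\,\bigr)\Bigr\rfloor .
\end{equation}
For $g=2$ the right side is $7$. This is the value for the torus, whereas every graph embeddable in the Klein bottle is $6$-colorable by a theorem of Franklin~\cite{Franklin}.

By~\eqref{eq:map}, the inequality $\chi(S)\ge100$ holds if and only if $1+24g\ge193^2=37249$, that is, $g\ge1552$. The sphere and the Klein bottle satisfy neither $\chi(S)\ge100$ nor $g\ge1552$. This is the equivalence stated in Theorem~\ref{thm:large}.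

We shall compare numbers of edges with numbers of colors, so we eliminate $g$ between Lemma~\ref{lem:edges} and~\eqref{eq:map}.

\begin{lemma}\label{lem:budget}
Let $S$ be a surface other than the sphere and the Klein bottle, and let $k=\chi(S)$. A graph embeddable in $S$ with $n=k+r\ge3$ vertices and $e$ edges satisfies
\begin{equation}\label{eq:budget}
2e\le k^2+k+6r-8 .
\end{equation}
\end{lemma}

\begin{proof}
By~\eqref{eq:map}, $k+1>\frac12(7+\sqrt{1+24g})$, so $1+24g<(2k-5)^2=4k^2-20k+25$, that is, $6g<k^2-5k+6=(k-2)(k-3)$. Both sides are even integers, so $6g\le k^2-5k+4$. Lemma~\ref{lem:edges} gives $2e\le6(k+r)-12+6g\le k^2+k+6r-8$.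
\end{proof}

For $r=1$ the bound is $e\le\binom{k+1}2-1$, which just excludes $K_{k+1}$, and each further vertex raises it by only three edges.

\section{The Klein bottle}\label{sec:klein}

Consider first $B_3$, two triangles with a common vertex $a$. In a proper $3$-coloring with $c(a)=1$, each triangle must use $2$ and $3$ on its other two vertices, so $a$ sees the colors $2,3,2,3$ and the coloring is not odd. If one neighbor of $a$ receives a new color $4$, then $a$ sees $4$ once, and all other vertices see $1$ once. The same argument works for every $m$.

\begin{lemma}\label{lem:bowtie}
For $m\ge2$ we have $\chi(B_m)=m$ and $\chi_o(B_m)=m+1$.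
\end{lemma}

\begin{proof}
Let $a$ be the common vertex. Giving $a$ the color $1$ and the other vertices of each copy the colors $2,\dots,m$ is a proper coloring, so $\chi(B_m)=m$. In any proper coloring with at most $m$ colors, each copy of $K_m$ contains each of the $m$ colors once, so in each copy the neighbors of $a$ carry the $m-1$ colors other than $c(a)$, once each. Thus $c(a)$ appears $0$ times in $N(a)$ and every other color appears twice. The coloring is not odd, and $\chi_o(B_m)\ge m+1$.

Now take the coloring above and recolor one neighbor of $a$ with the new color $m+1$. The coloring stays proper, and $a$ sees $m+1$ exactly once. Every other vertex is adjacent to $a$, the only vertex of color $1$, and so sees $1$ exactly once.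
\end{proof}

So equality fails on every surface $S$ that contains $B_m$ with $m=\chi(S)$. The Klein bottle is the connected sum of two projective planes, each of which can carry a copy of $K_6$, and its chromatic number is one less than the right side of~\eqref{eq:map}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\fill[gray!30] (0,0) -- (32:0.95) -- (76:0.95) -- cycle;
\node at (54:0.62) {\small $\Delta$};
\draw[dashed] (0,0) circle (2.6);
\foreach \i in {0,1,2,3,4} {
  \draw (0,0) -- ({90+72*\i}:1.6) -- ({162+72*\i}:1.6);
  \draw ({108+72*\i}:2.6) -- ({90+72*\i}:1.6) -- ({72+72*\i}:2.6);
  \fill ({90+72*\i}:1.6) circle (2pt);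
}
\fill (0,0) circle (2pt);
\node at (270:0.35) {$a$};
\foreach \a/\t in {90/1,162/2,234/3,306/4,18/5} \node at (\a:2.0) {$\t$};
\foreach \a/\t in {0/25,36/35,72/13,108/14,144/24,180/25,216/35,252/13,288/14,324/24}
  \node at (\a:2.9) {\small $\t$};
\end{tikzpicture}
\caption{$K_6$ in the projective plane, drawn as a disc whose opposite boundary points are identified. The edge $ij$ leaves the disc at one point labeled $ij$ and returns at the opposite one. The shaded disc $\Delta$ meets the graph only in $a$. Removing its interior from two copies of the picture and gluing along $\partial\Delta$, with the two points $a$ matched, embeds $B_6$ in the Klein bottle.}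
\label{fig:k6}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:klein}]
Lemma~\ref{lem:bowtie} gives $\chi_o(B_6)=7$. To embed $K_6$ in the projective plane, project the regular icosahedron radially onto the sphere. The antipodal map $v\mapsto -v$ preserves the drawing and has no fixed point, so the drawing descends to an embedding in the quotient, which is the projective plane, of a graph whose vertices are the six antipodal pairs. Let $v$ be a vertex of the icosahedron. It is at distance $3$ from $-v$, so its five neighbors lie in pairs other than $\{v,-v\}$. No two of them are antipodal: if $w$ and $-w$ were neighbors of $v$, then $w$ would be adjacent to both $v$ and $-v$, which would then be at distance at most $2$. So the neighbors of $v$ represent the five other pairs once each, and the quotient graph is $K_6$. Figure~\ref{fig:k6} shows the hemisphere centered at a vertex $a$.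

Take two copies of this embedding, each with a chosen vertex $a$. In each, choose a face incident with $a$, which is a spherical triangle, and let $\Delta$ be a geodesic triangle with one corner at $a$ and the other two in the interior of the face. Then $\Delta$ is a closed disc with $a\in\partial\Delta$ and $\Delta\cap K_6=\{a\}$. Remove the interiors of the two discs and glue the boundary circles by a homeomorphism that matches the two points $a$. The surface obtained is the connected sum of two projective planes, and the two copies of $K_6$ in it meet exactly in $a$. Thus $B_6$ embeds in $N_2$, and $\chi_o(N_2)\ge7$. Finally, $\chi(N_2)\le6$ by Franklin's theorem~\cite{Franklin}, and $\chi(N_2)\ge6$ because $K_6\subset B_6$ embeds in $N_2$.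
\end{proof}

\begin{remark}\label{rem:only}
This construction works on no other surface of positive Euler genus. Let $S$ be neither the sphere nor the Klein bottle, let $k=\chi(S)$, and suppose that $B_k$ embeds in $S$. It has $2k-1$ vertices and $k(k-1)$ edges, so~\eqref{eq:budget} with $r=k-1$ gives $2k(k-1)\le k^2+7k-14$, that is, $(k-2)(k-7)\le0$. By~\eqref{eq:map}, $k\ge8$ for $g\ge4$, which leaves the projective plane ($k=6$), the torus and $N_3$ (both with $k=7$). The graph $B_7$ has $13$ vertices and $42$ edges, and Lemma~\ref{lem:edges} allows $39$ edges on the torus. In the other two cases Lemma~\ref{lem:edges} holds with equality ($30$ and $42$ edges), so all faces are triangles. But around $a$ there are two consecutive edges $ab$, $ab'$ from different copies of $K_k$. They lie on a common face, which is not a triangle since $bb'$ is not an edge.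
\end{remark}

\section{Surfaces of large genus}\label{sec:large}

\subsection{Solitary vertices and the plan of the proof}

Parities are hard to control at all vertices at once, so we aim for a stronger and simpler property. Given a proper coloring, call a vertex \emph{solitary} if no other vertex of the graph has its color. A neighbor of a solitary vertex sees that color exactly once, so \emph{a proper coloring in which every vertex has a solitary neighbor is odd}. Solitary vertices are plentiful when the number of colors used is close to the number of vertices.

\begin{lemma}\label{lem:solitary}
Let $G$ be a graph with $n$ vertices and let $\chi(G)\le t<n$. Then $G$ has a proper coloring that uses exactly $t$ colors, and in every such coloring the set $U$ of non-solitary vertices satisfies $0<|U|\le2(n-t)$.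
\end{lemma}

\begin{proof}
Start from a proper coloring with colors from a set of size $t$. While a color is unused, fewer than $n$ colors are used, so some class has at least two vertices; give one of them the unused color. This ends with exactly $t$ colors used. If $\alpha$ classes have size at least $2$, then $\alpha\ge1$ since $t<n$, and $|U|\ge2\alpha$. The other $t-\alpha$ classes are the solitary vertices, so $n=|U|+t-\alpha$ and $n-t=|U|-\alpha\ge|U|/2$.
\end{proof}

\begin{example}\label{ex:kplus1}
Let $G$ be $k$-colorable with $k+1$ vertices. A proper coloring with exactly $k$ colors has one class $\{x,y\}$ of size $2$, and all other vertices are solitary. A vertex with no solitary neighbor has all its neighbors in $\{x,y\}$. So if the minimum degree of $G$ is at least $3$, the coloring is odd. With $k+r$ vertices the same argument works as soon as the minimum degree exceeds $2r$.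
\end{example}

When $r$ is large this gives nothing, and $B_k$ shows what is needed instead. In a $k$-coloring of $B_k$ the vertex $a$ is the only solitary vertex and the only vertex without a solitary neighbor, and the proof of Lemma~\ref{lem:bowtie} repairs this by spending one extra color to make a neighbor of $a$ solitary. To do the same within $k=\chi(S)$ colors, we need a proper coloring that leaves colors to spare.

The proof combines these two observations. A smallest counterexample $G$ has minimum degree at least $k/2$ (Lemma~\ref{lem:degree}). If it has $k+r$ vertices, then Example~\ref{ex:kplus1} forces $r\ge k/4$, and~\eqref{eq:budget} forces $r\le k+15$ (Lemma~\ref{lem:range}). The extra vertices use up so many of the available edges that $G$ can be colored with about $r/4$ colors to spare (Lemma~\ref{lem:spare}). Since the degrees are comparable with the number of vertices, each spare color can provide a solitary neighbor for a constant fraction of the vertices that still lack one, so a number of spare colors logarithmic in $k$ suffices, while the number available is linear in $k$.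

For the rest of this section, $S$ is a surface with $k=\chi(S)\ge100$; it is neither the sphere nor the Klein bottle, so~\eqref{eq:budget} is available. Odd colorings are proper, so $\chi_o(S)\ge k$. Suppose that some graph embeddable in $S$ has no odd $k$-coloring, and let $G$ be such a graph with the fewest vertices. Let $n$ and $e$ be its numbers of vertices and edges, and put $r=n-k$. If $n\le k$, then all vertices could have different colors, so $r\ge1$.

\subsection{The minimum degree}

For proper colorings one deletes a vertex $v$ of small degree, colors the rest and gives $v$ a color not used on $N(v)$. Here two more things can go wrong. The vertex $v$ itself needs a color of odd multiplicity in $N(v)$, and the choice of $c(v)$ has no influence on that; a coloring of $G-v$ may, for instance, give the same color to both neighbors of a vertex of degree $2$. We therefore contract an edge at $v$ instead of deleting $v$, which forces one neighbor of $v$ to differ in color from all the others. Also, the color of $v$ changes a parity in the neighborhood of each neighbor $u$ of $v$. This is harmful for at most one choice of $c(v)$, so each neighbor forbids at most two colors.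

\begin{lemma}\label{lem:degree}
Every vertex of $G$ has degree at least $k/2$.
\end{lemma}

\begin{proof}
If $v$ is isolated, then an odd $k$-coloring of $G-v$, which exists by minimality, extends to $G$ with any color at $v$. So let $v$ have neighbors $v_1,\dots,v_d$ with $1\le d<k/2$, that is, $2\le 2d\le k-1$. Let $G'$ be obtained by contracting $vv_1$; it is $G-v$ together with those edges $v_1v_j$, $j\ge2$, that are not already present. Then $G'$ embeds in $S$ and has fewer vertices than $G$, so it has an odd $k$-coloring $c$.

All neighborhoods below are taken in $G$. For $u\in N(v)$, let $O(u)$ be the set of colors that appear an odd number of times on $N(u)\setminus\{v\}$, and if $|O(u)|=1$, let $o(u)$ be its element. Choose $c(v)$ different from $c(v_1),\dots,c(v_d)$ and from all the colors $o(u)$ that are defined. At most $2d\le k-1$ colors are excluded, so this is possible. The coloring of $G$ is proper, since $G-v\subseteq G'$, and we check oddness at each vertex.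

At $v$, the color $c(v_1)$ appears exactly once in $N(v)$, because $v_1$ is adjacent in $G'$ to every other $v_j$. A vertex $w\ne v$ not adjacent to $v$ has the same neighborhood in $G$ and in $G'$, since the added edges join neighbors of $v$; so the condition at $w$ is inherited from $G'$. Let $u\in N(v)$. Passing from $N(u)\setminus\{v\}$ to $N(u)$ changes the parity of the color $c(v)$ and of no other color. If $O(u)=\emptyset$, then $c(v)$ appears an odd number of times in $N(u)$. If $O(u)=\{o(u)\}$, then $o(u)\ne c(v)$ still appears an odd number of times. If $|O(u)|\ge2$, then so does an element of $O(u)$ other than $c(v)$. Thus $G$ has an odd $k$-coloring, a contradiction.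
\end{proof}

\subsection{The number of vertices and the spare colors}

\begin{lemma}\label{lem:range}
We have $k/4\le r\le k+15$. In particular $r\ge25$.
\end{lemma}

\begin{proof}
Since $\chi(G)\le\chi(S)=k<n$, Lemma~\ref{lem:solitary} gives a proper coloring with exactly $k$ colors and at most $2r$ non-solitary vertices. It is not odd, so some vertex has only non-solitary neighbors, and Lemma~\ref{lem:degree} gives $k/2\le 2r$.

By Lemma~\ref{lem:degree} and~\eqref{eq:budget}, $(k+r)k/2\le2e\le k^2+k+6r-8$. Multiplying by $2$ and collecting the terms in $r$, we get
\[
r(k-12)\le k^2+2k-16=(k+14)(k-12)+152 .
\]
As $152/(k-12)\le152/88<2$ and $r$ is an integer, $r\le k+15$.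
\end{proof}

How many colors can be saved? If $G$ needs more than $t=k-s$ colors, it has a subgraph of minimum degree at least $t$, which contributes at least about $t^2\ge k^2-2ks$ to the degree sum, and the remaining vertices, about $r+s$ in number, contribute at least $k/2$ each. The bound~\eqref{eq:budget} is $k^2+O(k)$. To leading order the two are compatible only if $rk/2\le 3ks/2$, that is, $s\ge r/3$. We take $s$ near $r/4$, which leaves room for the terms of lower order. Put
\[
s=\lfloor r/4\rfloor,\qquad t=k-s .
\]
By Lemma~\ref{lem:range}, $6\le s\le(k+15)/4<k/2$, so $t>k/2$.

\begin{lemma}\label{lem:spare}
We have $\chi(G)\le t$.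
\end{lemma}

\begin{proof}
Suppose not, and let $F$ be a subgraph of $G$ that is not $t$-colorable and has the fewest vertices, say $m$. Every vertex $x$ of $F$ has degree at least $t$ in $F$, for otherwise a $t$-coloring of $F-x$ would extend to $x$. In particular $m\ge t+1$. By Lemma~\ref{lem:degree} the vertices outside $F$ have degree at least $k/2$, so $2e\ge tm+(n-m)k/2$. The right side increases with $m$ because $t>k/2$. Taking $m=t+1$ and using $n-t-1=r+s-1$, we get
\[
2e\ge(k-s)(k-s+1)+(r+s-1)\frac k2
= k^2+k+\frac{rk}2-\frac32ks-\frac k2+s^2-s .
\]
Comparing with~\eqref{eq:budget}, and using $s^2\ge s$ and $s\le r/4$, we obtain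
\[
r\Bigl(\frac k2-6\Bigr)\le\frac32ks+\frac k2-s^2+s-8<\frac32ks+\frac k2\le\frac38kr+\frac k2 .
\]
Hence $r(k/8-6)<k/2$. Since $k/8-6>0$ and $r\ge k/4$, it follows that $k/8-6<2$, that is, $k<64$, a contradiction.
\end{proof}

The edge bound cannot be dispensed with here. For every $k\ge2$ the graph $B_k$ has no odd $k$-coloring and satisfies the conclusions of Lemmas~\ref{lem:degree} and~\ref{lem:range}, apart from $r\ge 25$ when $k$ is small, since it has minimum degree $k-1$ and $r=k-1$; yet it has no color to spare. It violates~\eqref{eq:budget} when $k\ge8$, by Remark~\ref{rem:only}.

\subsection{Spending the spare colors}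

\begin{proof}[Proof of Theorem~\ref{thm:large}]
By Lemmas~\ref{lem:spare} and~\ref{lem:solitary}, $G$ has a proper coloring that uses exactly $t$ colors. Let $Q$ be the set of solitary vertices, let $U=V(G)\setminus Q$, and let $X$ be the set of vertices with no neighbor in $Q$. The coloring is not odd, so $X\ne\emptyset$. We look for a set $D\subseteq U$ of at most $s$ vertices such that every vertex of $X$ has a neighbor in $D$.

Every vertex of $X$ has at least $k/2$ neighbors, all in $U$, so the number $f=k/(2|U|)$ is at most $1$. It is a lower bound for the fraction of $U$ that a vertex of $X$ is adjacent to. We have $|U|\le 2(n-t)=2(r+s)\le 5r/2$ by Lemma~\ref{lem:solitary}, and $|U|\le n=k+r$. Therefore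
\begin{equation}\label{eq:f}
\frac{k}{5r}\le f,\qquad \frac{k}{2(k+r)}\le f,\qquad f\le1 .
\end{equation}
Let $X'\subseteq X$. There are at least $|X'|k/2$ pairs $(x,u)$ with $x\in X'$, $u\in U$ and $x$ adjacent to $u$, so some $u\in U$ is adjacent to at least $|X'|k/(2|U|)=f|X'|$ vertices of $X'$. Put $X_0=X$, and for $i=1,\dots,s$ let $u_i\in U$ be such a vertex for $X'=X_{i-1}$ and let $X_i=X_{i-1}\setminus N(u_i)$. Then $|X_i|\le(1-f)|X_{i-1}|$, so $|X_s|\le n(1-f)^s$. Lemma~\ref{lem:ineq} below shows that $n(1-f)^s<1$. Hence $X_s=\emptyset$, and $D=\{u_1,\dots,u_s\}$ has the required property.

Recolor the vertices of $D$ with distinct new colors. The coloring remains proper and uses at most $t+s=k$ colors. The vertices of $D$ are now solitary, and those of $Q$ keep their colors, since $D\cap Q=\emptyset$, and are still solitary. A vertex outside $X$ has a neighbor in $Q$ and a vertex of $X$ has a neighbor in $D$. So this is an odd $k$-coloring of $G$, contrary to the choice of $G$. Hence $\chi_o(S)\le k$.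
\end{proof}

\subsection{The final inequality}

The two lower bounds for $f$ in~\eqref{eq:f} agree at $r=2k/3$; the first is the larger one below this point and the second above it. This dictates the two cases in the proof of the next lemma.

\begin{lemma}\label{lem:ineq}
Let $k\ge100$ and $r$ be integers with $k/4\le r\le k+15$, let $s=\lfloor r/4\rfloor$, and let $f$ satisfy~\eqref{eq:f}. Then $(k+r)(1-f)^s<1$.
\end{lemma}

\begin{proof}
If $f=1$, the left side is $0$ because $s\ge1$. For $0<f<1$ we have $-\ln(1-f)=\sum_{j\ge1}f^j/j\ge f+f^2/2$, so it suffices to show that
\begin{equation}\label{eq:goal}
L:=sf\Bigl(1+\frac f2\Bigr)>\ln(k+r).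
\end{equation}
We use $s\ge(r-3)/4$. We also use $\ln(500/3)<5.2$, which holds because $e^{5.2}>2.7^5\cdot1.2>143\cdot1.2>500/3$. For a constant $\beta\ge0.01$, the function $\beta k-\ln(5k/3)$ has derivative $\beta-1/k\ge0$ for $k\ge100$, so
\begin{equation}\label{eq:log}
\beta k-\ln(5k/3)>100\beta-5.2\qquad(k\ge100,\ \beta\ge0.01).
\end{equation}

\emph{Case 1: $k/4\le r\le 2k/3$.} Put $x=k/r\in[\frac32,4]$. The first bound in~\eqref{eq:f} gives
\[
L\ge\frac{r-3}4\cdot\frac k{5r}\Bigl(1+\frac k{10r}\Bigr)=\frac k{20}\,h(x),\qquad h(x)=\Bigl(1-\frac{3x}k\Bigr)\Bigl(1+\frac x{10}\Bigr).
\]
The quadratic $h(x)=1+\frac x{10}-\frac{3x}k-\frac{3x^2}{10k}$ is concave, so on $[\frac32,4]$ it is at least the smaller of $h(\frac32)=1.15-5.175/k\ge1.098$ and $h(4)=1.4-16.8/k\ge1.232$. Thus $L\ge0.0549k$. Since $k+r\le 5k/3$, inequality~\eqref{eq:log} gives $L-\ln(k+r)>5.49-5.2>0$.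

\emph{Case 2: $2k/3<r\le k+15$.} The second bound in~\eqref{eq:f} gives $f\ge k/(4k+30)\ge100/430>0.232$, so $1+f/2>1.116$. Using the same bound for the factor $f$ in $L$, and $1.116/8=0.1395$, we get $L-\ln(k+r)\ge\varphi(r)$, where
\[
\varphi(y)=0.1395\,\frac{k(y-3)}{k+y}-\ln(k+y),\qquad \frac{2k}3\le y\le k+15 .
\]
On this interval $k+y\le2k+15\le2.15k$, so
\[
(k+y)\varphi'(y)=0.1395\,\frac{k(k+3)}{k+y}-1\ge0.1395\cdot\frac{103}{2.15}-1>0 ,
\]
and $\varphi$ is increasing. Therefore, by~\eqref{eq:log},
\[
\varphi(r)\ge\varphi\Bigl(\frac{2k}3\Bigr)=0.1395\cdot\frac{2k-9}5-\ln\frac{5k}3=0.0558k-0.2511-\ln\frac{5k}3>5.58-0.2511-5.2>0 .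
\]
This proves~\eqref{eq:goal} in both cases.
\end{proof}

\begin{remark}
Lemma~\ref{lem:degree} does not use the hypothesis $k\ge100$. The proof of the upper bound in Lemma~\ref{lem:range} needs $k>88$, and the last step in the proof of Lemma~\ref{lem:spare} needs $k\ge64$. In Lemma~\ref{lem:ineq} the quadratic term $f^2/2$ cannot be dropped at $k=100$: for $r=66$ we have $s=16$, the larger lower bound in~\eqref{eq:f} is $100/330$, and $16\cdot100/330<5<\ln166$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Franklin}
P.~Franklin, \emph{A six color problem}, J. Math. Phys. \textbf{13} (1934).

\bibitem{Metrebian}
Harry Metrebian, \emph{Odd colouring on the torus}, arXiv:2205.04398 (2022).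

\end{thebibliography}
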